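# Hypergraphs whose links are cographs and whose homogeneous sets are logarithmic

## A hypergraph decided by the first split of binary strings

Let $\ell\ge 3$. An $\ell$-graph is an $\ell$-uniform hypergraph: a vertex set together with a family of $\ell$-element subsets called edges. We begin by building one.

Take as vertices the binary strings of length $m$, that is, $\{0,1\}^m$ with $m\ge 1$. For a set $T$ of at least two strings, let $p(T)$ be the longest common prefix of all strings in $T$ (possibly empty). The strings in $T$ are distinct, so $p(T)$ is shorter than $m$, and right after $p(T)$ the strings do not all agree. For $b\in\{0,1\}$ let $T_b$ be the set of strings in $T$ that have prefix $p(T)b$. Then $T=T_0\sqcup T_1$ and both parts are nonempty. We call this the first split of $T$.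

**Definition (the $\ell$-graph $G_f$).** Let $f:\{1,\dots,\ell-1\}\to\{0,1\}$ be any function. $G_f$ is the $\ell$-graph on $\{0,1\}^m$ in which an $\ell$-set $e$ is an edge if and only if $f(|e_0|)=1$.

This makes sense because $1\le |e_0|\le \ell-1$. To decide whether $e$ is an edge we look only at its first split and count how many strings go to the $0$ side.

We will use one simple observation all the time. Let $|T|\ge 2$, and let $U\subseteq T$ contain at least one element of $T_0$ and at least one element of $T_1$. Then
$$p(U)=p(T),\qquad U_0=U\cap T_0,\qquad U_1=U\cap T_1. \tag{1}$$
Indeed all strings of $U$ share the prefix $p(T)$, and they disagree in the next position.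

**Example 1.** Let $\ell=3$, $f(1)=0$, $f(2)=1$. A triple is an edge exactly when two of its three strings go to the $0$ side at the first split. For $m=2$ there are four vertices and four triples. The triples $\{00,01,10\}$ and $\{00,01,11\}$ split as $2$ against $1$ with the pair on the $0$ side, so they are edges. The triples $\{00,10,11\}$ and $\{01,10,11\}$ are non-edges. Flipping every bit of every string exchanges $e_0$ and $e_1$, so it replaces $|e_0|$ by $3-|e_0|$ and turns edges into non-edges. Thus for $\ell=3$ this $G_f$ is isomorphic to its complement, for every $m$.

Which sets of vertices have all their triples of one kind? In Example 1 with $m=2$, any triple trivially does, and the whole vertex set does not, so the largest such set has size $3$. For $m=3$ there are eight vertices. The set $\{000,001,010,100\}$ has all four triples as edges: each of the three triples containing $100$ has exactly two strings beginning with $0$, and $\{000,001,010\}$ splits after the common prefix $0$ into $\{000,001\}$ and $\{010\}$. Can five strings work? Suppose all triples of a $5$-set $S$ are edges. If some $T\subseteq S$ had $|T_1|\ge 2$, then one string of $T_0$ and two of $T_1$ would form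 a non-edge. So $|S_1|=1$ and $|S_0|=4$. Then $S_0$ consists of all four strings with some common first bit, and these split $2$ against $2$, a contradiction. By the bit flip, five strings with all triples non-edges do not exist either. So with $n=8$ vertices the largest such set has size $4=1+\log_2 n$.

The construction is designed for exactly this: its large uniform sets have only logarithmic size, while it is locally very simple, in a sense we now make precise.

## Homogeneous sets, cograph links, and the statements

**Definition (homogeneous set).** A set $S$ of vertices of an $\ell$-graph $G$ is homogeneous if either every $\ell$-subset of $S$ is an edge (a clique) or no $\ell$-subset of $S$ is an edge (an independent set).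

**Definition (link).** For distinct vertices $v_1,\dots,v_{\ell-2}$ of $G$, the link $L(v_1,\dots,v_{\ell-2})$ is the graph on $V(G)\setminus\{v_1,\dots,v_{\ell-2}\}$ whose edges are the pairs $xy$ with $\{v_1,\dots,v_{\ell-2},x,y\}\in E(G)$.

In Example 1 with $m=2$, the link $L(00)$ has vertices $01,10,11$ and edges $\{01,10\}$ and $\{01,11\}$. It is a path on three vertices.

**Definition (cograph).** A cograph is a graph with no induced path on four vertices, $P_4$.

The path on three vertices and the cycle $C_4$ are cographs. The cycle $C_5$ is not, since deleting one vertex leaves a $P_4$. For $\ell=3$, the condition that all links are cographs says nothing when $n\le 4$, because links then have at most three vertices. It first excludes something at $n=5$: the $3$-graph on $\{v,a,b,c,d\}$ with edges $vab$, $vbc$, $vcd$ has $L(v)=P_4$.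

The problem comes from Lior Gishboliner and Ethan Honest, "Disperse Hypergraphs", arXiv:2503.21052 (2025). An $\ell$-graph is called disperse if every set of $\ell+1$ vertices induces $0$, $1$, $\ell$ or $\ell+1$ edges. For example, a $3$-graph on four vertices is disperse exactly when it does not have exactly two edges. It is known background that in a disperse $\ell$-graph every link is a cograph, and that every $n$-vertex disperse $\ell$-graph has a homogeneous set of size $n^{\Omega_\ell(1)}$.

Here is how the first statement goes for $\ell=3$. Suppose $L(v)$ contains an induced path $abcd$. The set $\{v,a,b,c\}$ contains the edges $vab,vbc$ and the non-edge $vac$, so $abc$ must be an edge. Likewise $\{v,b,c,d\}$ forces $bcd$ to be an edge. In $\{v,a,b,d\}$ the only edge through $v$ is $vab$, so $abd$ is a non-edge, and likewise $\{v,a,c,d\}$ forces $acd$ to be a non-edge. Then $\{a,b,c,d\}$ has exactly two edges, a contradiction.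

**Problem.** Is the cograph condition on links alone enough? That is, is there $c_\ell>0$ such that every $n$-vertex $\ell$-graph in which all links $L(v_1,\dots,v_{\ell-2})$ are cographs has a homogeneous set of size at least $n^{c_\ell}$?

The answer is no for every $\ell\ge3$. Let $h_\ell(n)$ be the largest $h$ such that every $n$-vertex $\ell$-graph with all links cographs has a homogeneous set of size at least $h$.

**Theorem 1.** For all $\ell\ge3$ and $n\ge\ell$,
$$h_\ell(n)\le 1+(\ell-2)\lceil\log_2 n\rceil .$$
Hence there is no $c_\ell>0$ with $h_\ell(n)\ge n^{c_\ell}$ for all $n$.

**Theorem 2.** Let $\ell\ge3$, $\ell\ne4$. If $n\le\binom{2s}{s}$, then $h_\ell(n)\le s+2\ell-5$. In particular $h_\ell(n)\le(\tfrac12+o(1))\log_2 n$, and for $\ell=3$ there are $3$-graphs on $\binom{2s}{s}$ vertices, with all links cographs, that have no homogeneous set of size $s+2$.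

**Theorem 3.** $h_3(n)\ge(1-o(1))\sqrt{\ln n/\ln\ln n}$.

So $h_3(n)$ lies between $(\log n)^{1/2-o(1)}$ and $O(\log n)$:
$$(1-o(1))\sqrt{\frac{\ln n}{\ln\ln n}}\ \le\ h_3(n)\ \le\ \Big(\tfrac12+o(1)\Big)\log_2 n .$$
The exact exponent is not determined here, and no lower bound is given for $\ell\ge4$.

There is no conflict with the theorem on disperse hypergraphs: in Example 1, the four vertices $00,01,10,11$ span exactly two edges, so that $3$-graph is not disperse.

## Cographs are built by unions and joins

We need three standard facts. The disjoint union of two graphs has no edges between the parts; the join has all edges between the parts.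

**(F1)** Cographs are closed under induced subgraphs, complements, disjoint unions and joins.

For induced subgraphs this is clear. The complement of $P_4$ is again $P_4$, which gives complements. Since $P_4$ is connected, an induced $P_4$ in a disjoint union lies inside one part. The complement of a join is the disjoint union of the complements, which gives joins. In particular complete graphs and empty graphs are cographs.

**(F2)** If $F$ is a cograph with at least two vertices, then $F$ or its complement is disconnected (Seinsche 1974; Corneil–Lerchs–Burlingham 1981). So $F$ is a disjoint union or a join of two smaller cographs.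

Here is a proof, for completeness. Suppose the claim fails and take a counterexample $F$ with as few vertices as possible, so $F$ and its complement are both connected. A graph on two vertices is not a counterexample, so $F$ has at least three vertices. Remove a vertex $v$. By minimality $F-v$ or its complement is disconnected. Passing to the complement of $F$ if necessary, we may assume $F-v$ is disconnected. Since $F$ is connected, $v$ has a neighbor in every component of $F-v$. Since the complement of $F$ is connected, $v$ has a non-neighbor, in some component $K$. As $K$ is connected and contains both a neighbor and a non-neighbor of $v$, there are adjacent $a,b\in K$ with $va$ an edge and $vb$ not. Let $c$ be a neighbor of $v$ in another component. Then $c,v,a,b$ is an induced $P_4$, a contradiction.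

**(F3)** Every cograph $F$ satisfies $\alpha(F)\,\omega(F)\ge|V(F)|$, where $\alpha$ and $\omega$ are the sizes of a largest independent set and a largest clique. In particular it has a homogeneous set of size at least $\sqrt{|V(F)|}$.

For one vertex this is clear. If $F$ is the disjoint union of cographs $F_1,F_2$ with parameters $\alpha_i,\omega_i$, then $\alpha=\alpha_1+\alpha_2$ and $\omega=\max(\omega_1,\omega_2)$. So $\alpha\omega\ge\alpha_1\omega_1+\alpha_2\omega_2\ge|V(F_1)|+|V(F_2)|$ by induction. Joins are the same with $\alpha$ and $\omega$ exchanged.

## What one link says, and what it does not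

With (F3) in hand, the natural first attempt is to prove that the answer is yes. Take $\ell=3$. Pick a vertex $v_1$. Its link is a cograph on $n-1$ vertices, so it contains a homogeneous set $Q_1$ with $|Q_1|\ge\sqrt{n-1}$. All triples $v_1xy$ with $x,y\in Q_1$ have the same status. Now pick $v_2\in Q_1$, find in $L(v_2)$ restricted to $Q_1\setminus\{v_2\}$ a homogeneous set $Q_2$, and so on. This yields vertices $v_1,v_2,\dots$ such that the status of $\{v_i,v_j,v_k\}$ with $i<j<k$ depends only on $i$. Keeping the $v_i$ of the more frequent status gives a homogeneous set with at least half of these vertices.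

How long does this run? Each round replaces a set of size $N\ge2$ by one of size at least $\sqrt{N-1}\ge\sqrt{N/2}$. If $a_k$ is the base-$2$ logarithm of the size after $k$ rounds, then $a_{k+1}\ge\frac12a_k-\frac12$. By induction $a_k\ge2^{-k}\log_2n-1$. So the argument guarantees about $\log_2\log_2n$ rounds, and a homogeneous set of order $\log\log n$, far from a power of $n$.

The exact point of failure is that the large homogeneous set $Q_1$ of $L(v_1)$ controls only the triples through $v_1$. It says nothing about the triples inside $Q_1$, so we must start again there, having gained one vertex. Even if links had homogeneous sets of linear size, this scheme would add only one vertex each time the set shrinks by a constant factor. That would give order $\log n$, not $n^c$.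

This suggests looking for an example in which each link has a very large homogeneous set, and the hypergraph inside that set is again a copy of the same construction. The $\ell$-graph $G_f$ has this self-similarity.

## Every link of $G_f$ is a cograph

**Lemma 1.** For every $f$ and $m$, all links $L(v_1,\dots,v_{\ell-2})$ of $G_f$ are cographs. Hence so are all links of its induced subhypergraphs.

**Step 1: sort the vertices of the link by where they leave the common prefix.** Let $V=\{v_1,\dots,v_{\ell-2}\}$. Put $\pi=p(V)$ if $|V|\ge2$, and $\pi=v_1$ if $|V|=1$, that is, if $\ell=3$. Write $\pi|_i$ for the prefix of $\pi$ of length $i$, and $\pi_{i+1}$ for its bit in position $i+1$. For $0\le i<|\pi|$ let $A_i$ be the set of strings whose longest common prefix with $\pi$ has length exactly $i$. Let $B$ be the set of strings outside $V$ that have prefix $\pi$. If $\ell=3$, then $\pi$ has length $m$ and $B=\emptyset$. All elements of $V$ have prefix $\pi$, so no $A_i$ meets $V$. The vertex set of the link is therefore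
$$A_0\sqcup A_1\sqcup\dots\sqcup A_{|\pi|-1}\sqcup B .$$
We determine the adjacency of $x,y$ by looking at $e=V\cup\{x,y\}$.

**Step 2: pairs that leave $\pi$ at different times.** Let $x\in A_i$, and let $y\in A_j$ with $j>i$, or $y\in B$. All elements of $e$ have prefix $\pi|_i$. In position $i+1$ the string $x$ disagrees with $\pi$, while $y$ and all of $V$ agree with it. So $p(e)=\pi|_i$, and $x$ is alone on its side. Thus $|e_0|=\ell-1$ if $\pi_{i+1}=0$, and $|e_0|=1$ if $\pi_{i+1}=1$. Adjacency depends only on $i$.

**Step 3: pairs that leave $\pi$ together.** Let $x,y\in A_i$ be distinct. Again $p(e)=\pi|_i$, and now $x,y$ are on one side and $V$ is on the other. So $|e_0|=\ell-2$ if $\pi_{i+1}=0$, and $|e_0|=2$ if $\pi_{i+1}=1$. Adjacency depends only on $i$. So each $A_i$ is a clique or an independent set in the link.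

**Step 4: pairs inside $B$.** Let $x,y\in B$ be distinct, so $\ell\ge4$, $|V|\ge2$ and $|\pi|<m$. All elements of $e$ have prefix $\pi=p(V)$, and $V$ already disagrees in the next position, so $p(e)=\pi$. Let $B_b$ be the set of strings in $B$ with prefix $\pi b$, so $B=B_0\sqcup B_1$. Then
$$|e_0|=|V_0|+|\{x,y\}\cap B_0| .$$
So adjacency depends only on how many of $x,y$ lie in $B_0$. Each of $B_0,B_1$ is a clique or an independent set in the link, and between $B_0$ and $B_1$ there are all edges or none.

**Step 5: assemble the link.** On $B$, the link is the disjoint union or the join of two graphs, each complete or empty, so it is a cograph by (F1). Now add $A_i$ for $i=|\pi|-1,|\pi|-2,\dots,0$. By Steps 2 and 3, the link on $A_i\cup A_{i+1}\cup\dots\cup A_{|\pi|-1}\cup B$ is the disjoint union or the join of a complete or empty graph on $A_i$ with the link on $A_{i+1}\cup\dots\cup A_{|\pi|-1}\cup B$. By (F1) it is a cograph. (If a part is empty, nothing changes at that stage.) At $i=0$ we have the whole link. Finally, a link of an induced subhypergraph is an induced subgraph of a link of $G_f$, so it is a cograph too. $\square$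

For $\ell=3$ we can now compare with the first attempt. In $L(v)$ the set $A_0$, the strings whose first bit differs from that of $v$, is homogeneous and contains half of all vertices. But if $m\ge2$, deleting the common first bit turns the subhypergraph induced on $A_0$ into the same $G_f$ on $\{0,1\}^{m-1}$. The link has told us nothing about what happens inside $A_0$.

## Following one side of each split: Theorem 1

The next proof repeats, for all sizes, the hand argument for $m=3$: in a clique the $1$ side of every split is small, so walking down the $0$ sides uses up the whole clique in at most $m$ steps.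

**Step 1: choose the $\ell$-graph.** Let $f$ be any function with $f(1)=0$ and $f(\ell-1)=1$. This is possible because $1\ne\ell-1$. Let $m=\lceil\log_2n\rceil$, so $2^m\ge n$, and let $G$ be the subhypergraph of $G_f$ induced on an arbitrary set of $n$ strings. By Lemma 1 all its links are cographs.

**Step 2: in a clique, every $1$ side is small.** Let $S$ be a nonempty clique of $G$. We claim
$$|T_1|\le\ell-2\quad\text{for every }T\subseteq S\text{ with }|T|\ge2. \tag{2}$$
Suppose $|T_1|\ge\ell-1$. Take one element of $T_0$ and $\ell-1$ elements of $T_1$. By (1) they form an $\ell$-set $e$ with $|e_0|=1$. Since $f(1)=0$, this is a non-edge inside the clique $S$, a contradiction. Note that (2) uses only $f(1)=0$.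

**Step 3: walk down the $0$ sides and count.** Put $S^0=S$, and while $|S^j|\ge2$ put $S^{j+1}=(S^j)_0$, which is nonempty. All strings in $S^{j+1}$ have prefix $p(S^j)0$, so if $|S^{j+1}|\ge2$ then $p(S^{j+1})$ is strictly longer than $p(S^j)$. The lengths $|p(S^j)|$ are distinct elements of $\{0,1,\dots,m-1\}$, so there are at most $m$ steps. Each step removes $(S^j)_1$, which by (2) has at most $\ell-2$ elements. The process stops at a set of size $1$. Hence $|S|\le1+(\ell-2)m$.

**Step 4: independent sets.** Let $S$ be a nonempty independent set and $T\subseteq S$ with $|T|\ge2$. If $|T_0|\ge\ell-1$, then $\ell-1$ elements of $T_0$ and one element of $T_1$ form, by (1), an $\ell$-set $e$ with $|e_0|=\ell-1$. Since $f(\ell-1)=1$ this is an edge, a contradiction. So $|T_0|\le\ell-2$ for every such $T$. Now put $S^0=S$ and $S^{j+1}=(S^j)_1$ while $|S^j|\ge2$. The lengths $|p(S^j)|$ again increase strictly and stay below $m$, so there are at most $m$ steps. Each removes at most $\ell-2$ elements, and the process stops at one element. Hence $|S|\le1+(\ell-2)m$.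

**Step 5: conclude.** Every homogeneous set of $G$ has size at most $1+(\ell-2)\lceil\log_2n\rceil$, which is the bound on $h_\ell(n)$. For any $c>0$ this is smaller than $n^c$ once $n$ is large, so no $c_\ell$ exists. $\blacksquare$

For $\ell=3$ and the full vertex set $\{0,1\}^m$, the bound $m+1$ is attained. Let $S$ consist of $0^m$ and the $m$ strings with exactly one $1$. In any triple of $S$, the string whose first $1$ comes earliest is alone on the $1$ side of the first split, and the other two are on the $0$ side. So $S$ is a clique.

## Rationing zeros and ones: Theorem 2

The clique just described uses a string, $0^m$, with $m$ zeros: every step of the walk down the $0$ sides puts one more zero into the common prefix. If every string has only $s$ zeros, the walk has at most $s$ steps. If every string also has only $s$ ones, the same holds for independent sets. The price is that we keep only $\binom{2s}{s}$ of the $4^s$ strings of length $2s$, and this is cheap. For $\ell\ge5$ we must also make each step remove one element and not up to $\ell-2$, and this is the purpose of two further conditions on $f$.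

**Step 1: choose the $\ell$-graph.** If $s=0$, then $n=1$ and the bound holds since $1\le2\ell-5$. So let $s\ge1$. Choose $f$ with
$$f(1)=f(\ell-2)=0,\qquad f(2)=f(\ell-1)=1 .$$
For $\ell=3$ this says $f(1)=0$ and $f(2)=1$. For $\ell\ge5$ the four arguments $1,2,\ell-2,\ell-1$ are distinct. For $\ell=4$ it would ask for both $f(2)=0$ and $f(2)=1$, and this is why $\ell=4$ is excluded. Let $X$ be the set of strings in $\{0,1\}^{2s}$ with exactly $s$ ones, so $|X|=\binom{2s}{s}$. Let $Y\subseteq X$ have $|Y|=n$, and let $G=G_f[Y]$ be the induced subhypergraph. By Lemma 1 its links are cographs.

**Step 2: in a large part of a clique, exactly one string splits off.** Let $S$ be a nonempty clique and $T\subseteq S$ with $|T|\ge2\ell-4$; note that $2\ell-4\ge2$. By (2), $|T_1|\le\ell-2$, so $|T_0|\ge\ell-2$. If $|T_1|\ge2$, then $\ell-2$ elements of $T_0$ and two elements of $T_1$ form, by (1), an $\ell$-set $e$ with $|e_0|=\ell-2$. Since $f(\ell-2)=0$, this is a non-edge, a contradiction. So $|T_1|=1$.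

**Step 3: count zeros.** Put $S^0=S$ and $S^{j+1}=(S^j)_0$ while $|S^j|\ge2\ell-4$. By Step 2, each step removes exactly one element. After $k$ steps the set $S^k$ is nonempty, and all its strings have each of the prefixes $p(S^0)0,\,p(S^1)0,\dots,p(S^{k-1})0$. These prefixes have strictly increasing lengths and each ends in a zero, so the strings in $S^k$ have at least $k$ zeros. A string in $X$ has exactly $s$ zeros, so $k\le s$. The process therefore stops after some $k\le s$ steps, at a set of size at most $2\ell-5$. Hence
$$|S|\le s+2\ell-5 .$$

**Step 4: independent sets, counting ones.** Let $S$ be a nonempty independent set and $T\subseteq S$ with $|T|\ge2\ell-4$. As in Step 4 of Theorem 1, $f(\ell-1)=1$ gives $|T_0|\le\ell-2$, so $|T_1|\ge\ell-2$. If $|T_0|\ge2$, then two elements of $T_0$ and $\ell-2$ elements of $T_1$ form an $\ell$-set $e$ with $|e_0|=2$. Since $f(2)=1$ it is an edge, a contradiction. So $|T_0|=1$. Put $S^0=S$ and $S^{j+1}=(S^j)_1$ while $|S^j|\ge2\ell-4$. Each step removes exactly one element and puts one more $1$ into the common prefix, so there are at most $s$ steps. Again $|S|\le s+2\ell-5$. This proves $h_\ell(n)\le s+2\ell-5$. For $\ell=3$ and $n=\binom{2s}{s}$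 it says that $G_f[X]$ has no homogeneous set of size $s+2$.

**Step 5: express $s$ through $n$.** Let $n\ge2$ and let $s$ be minimal with $\binom{2s}{s}\ge n$, so $s\ge1$. The central binomial coefficient is the largest of the $2r+1$ coefficients $\binom{2r}{i}$, whose sum is $4^r$, so $\binom{2r}{r}\ge4^r/(2r+1)$. With $r=s-1$ and minimality of $s$,
$$\frac{4^{s-1}}{2s-1}\le\binom{2s-2}{s-1}<n,\qquad\text{so}\qquad 2s-2<\log_2n+\log_2(2s-1).$$
Since $2s-1\le2^s$, this gives $s<\log_2n+2$. Inserting that into the last logarithm gives $2s-2<\log_2n+\log_2(2\log_2n+3)$. So $s\le(\tfrac12+o(1))\log_2n$, and $h_\ell(n)\le s+2\ell-5\le(\tfrac12+o(1))\log_2n$ for fixed $\ell$. $\blacksquare$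

**Example 2.** Let $\ell=3$ and $s=2$, so $X=\{0011,0101,0110,1001,1010,1100\}$. The theorem says there is no homogeneous set of size $4$. By hand: a clique $S$ of size $4$ would have $|S_1|=1$ and $|S_0|=3$. The strings of $S$ do not all share their first bit, since only three strings of $X$ have any given first bit, so $S_0=\{0011,0101,0110\}$. But this set splits into $\{0011\}$ on the $0$ side and two strings on the $1$ side, a contradiction. The bit flip maps $X$ to itself and handles independent sets.

## Cographs cut few traces: the lower bound for $\ell=3$

For Theorem 3 we return to the first attempt and improve it. There we forced the status of $\{v_i,v_j,v_k\}$, $i<j<k$, to depend only on the first vertex, and each round cost a square root. It is cheaper to ask that the status depend only on the first two vertices, and to use a cograph once, at the end. To arrange this, when a new vertex $v_{i+1}$ is chosen we sort the remaining vertices $x$ by the set of $j\le i$ for which $\{v_j,v_{i+1},x\}$ is an edge, and keep the largest class.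

With no further information there could be $2^i$ classes. The product of these factors over $i<t$ is $2^{t(t-1)/2}$, which allows $t$ of order $\sqrt{\log n}$. The final use of (F3) then gives order $(\log n)^{1/4}$. The gain comes from the fact that the classes are traces in the cograph $L(v_{i+1})$, and a cograph has few traces.

**Lemma 2.** Let $F$ be a cograph and $A\subseteq V(F)$ with $|A|=k\ge1$. The number of distinct sets $N(w)\cap A$ with $w\in V(F)\setminus A$ is at most $2k$.

For $k=2$ the bound $4$ is no restriction, and all four traces can occur. Take disjoint edges $aw_1$ and $bw_2$, an isolated vertex $w_3$, and then a vertex $w_4$ joined to everything. This is a cograph by (F1), and $w_1,w_2,w_3,w_4$ have traces $\{a\},\{b\},\emptyset,\{a,b\}$ on $A=\{a,b\}$. For $k=3$ at most $6$ of the $8$ subsets can be traces.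

**Step 1: set up an induction that treats $F$ and its complement alike.** Call $N(w)\cap A$ the trace of $w$. Let $t^*(F,A)$ be the number of distinct traces of vertices outside $A$, other than $\emptyset$ and $A$. We show $t^*(F,A)\le2k-2$ by induction on $|V(F)|$. Adding the two excluded sets gives the lemma. If $|V(F)|=1$, there is no vertex outside $A$, and $t^*=0=2\cdot1-2$. Let $|V(F)|\ge2$. Passing to the complement of $F$ replaces each trace $T$ by $A\setminus T$. This permutes the subsets of $A$ and exchanges $\emptyset$ with $A$, so $t^*$ is unchanged. By (F2) we may therefore assume that $F$ is the disjoint union of nonempty cographs $F_1,F_2$. Let $A_i=A\cap V(F_i)$ and $k_i=|A_i|$, so $k=k_1+k_2$.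

**Step 2: one part misses $A$.** If $A_2=\emptyset$, vertices of $F_2$ have trace $\emptyset$, and $A\subseteq V(F_1)$. So $t^*(F,A)=t^*(F_1,A)\le2k-2$ by induction. The case $A_1=\emptyset$ is the same.

**Step 3: both parts meet $A$.** Let $k_1,k_2\ge1$. The trace of a vertex of $F_i$ is a subset of $A_i$. If it is nonempty, it is either $A_i$ itself or one of the sets counted by $t^*(F_i,A_i)\le2k_i-2$. Hence
$$t^*(F,A)\le(2k_1-2+1)+(2k_2-2+1)=2k-2 .\qquad\square$$
The saving is visible here: the counts for the two parts add and do not multiply, because a vertex in one part sees nothing of the other.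

Now we prove Theorem 3. Let $G$ be an $n$-vertex $3$-graph with all links $L(v)$ cographs, and let $t\ge1$ with $n\ge4^t\,t!$.

**Step 1: build a sequence in which the first two vertices decide.** We construct distinct vertices $v_1,\dots,v_t$ and sets $W_1\supseteq\dots\supseteq W_t$ with $v_1,\dots,v_i\notin W_i$ and $v_{i+1}\in W_i$, such that for every $i\le t$
$$\text{for all }j<j'\le i,\text{ either all or none of the triples }\{v_j,v_{j'},x\},\ x\in W_i,\text{ are edges.} \tag{3}$$
Take any $v_1$ and put $W_1=V(G)\setminus\{v_1\}$; for $i=1$ condition (3) is empty. Given $v_1,\dots,v_i$ and $W_i$ with $i<t$ and $|W_i|\ge2$, pick any $v_{i+1}\in W_i$. By (F1), $L(v_{i+1})$ induces a cograph on $\{v_1,\dots,v_i\}\cup(W_i\setminus\{v_{i+1}\})$. By Lemma 2 with $A=\{v_1,\dots,v_i\}$, the vertices of $W_i\setminus\{v_{i+1}\}$ have at most $2i$ distinct traces on $A$. Let $W_{i+1}\subseteq W_i\setminus\{v_{i+1}\}$ be a largest set of vertices with a common trace.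

Then (3) holds for $i+1$. Pairs $j<j'\le i$ are fine because $W_{i+1}\subseteq W_i$. For $j'=i+1$, the triple $\{v_j,v_{i+1},x\}$ is an edge if and only if $v_j$ lies in the trace of $x$, which is the same for all $x\in W_{i+1}$.

**Step 2: check that the sets do not run out.** Since $|W_i|\ge2$ gives $|W_i|-1\ge|W_i|/2$,
$$|W_{i+1}|\ge\frac{|W_i|-1}{2i}\ge\frac{|W_i|}{4i}.$$
Also $|W_1|=n-1\ge n/2$, as $n\ge4$. By induction, for all $i\le t$,
$$|W_i|\ge\frac{n}{2\cdot4^{i-1}(i-1)!}\ge\frac{4^t\,t!}{2\cdot4^{t-1}(t-1)!}=2t\ge2 .$$
So the construction runs to the end. Pick $v_{t+1}\in W_t$.

**Step 3: reduce triples to pairs in one link.** Let $C$ be the graph that $L(v_{t+1})$ induces on $\{v_1,\dots,v_t\}$. It is a cograph. Let $i<j<k\le t+1$. Then $v_k\in W_{k-1}\subseteq W_j$ because $k-1\ge j$, and $v_{t+1}\in W_t\subseteq W_j$. By (3), applied with the set $W_j$ and the pair $v_i,v_j$, the triples $\{v_i,v_j,v_k\}$ and $\{v_i,v_j,v_{t+1}\}$ have the same status. Hence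
$$\{v_i,v_j,v_k\}\in E(G)\iff v_iv_j\in E(C). \tag{4}$$

**Step 4: find the homogeneous set.** By (F3), $C$ has a homogeneous set $Q$ with $|Q|\ge\sqrt t$. Consider any triple in $Q\cup\{v_{t+1}\}$. Its two vertices of smallest index lie in $Q$, and by (4) its status is that of this pair in $C$. All pairs in $Q$ have the same status, so $Q\cup\{v_{t+1}\}$ is homogeneous in $G$. Therefore
$$h_3(n)\ge1+\sqrt t\qquad\text{whenever }n\ge4^t\,t!. \tag{5}$$

**Step 5: choose $t$.** Fix $\varepsilon\in(0,1)$ and let $t=\lfloor(1-\varepsilon)\ln n/\ln\ln n\rfloor$, with $n$ large enough that $t\ge1$ and $\ln\ln n\ge1$. Then $t\le\ln n$, so $\ln t\le\ln\ln n$, and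
$$\ln(4^t\,t!)\le t\ln4+t\ln t\le o(\ln n)+(1-\varepsilon)\ln n<\ln n$$
for large $n$. So (5) applies. Since $1+\sqrt{\lfloor y\rfloor}\ge\sqrt y$ for $y\ge0$, it gives
$$h_3(n)\ge\sqrt{(1-\varepsilon)\frac{\ln n}{\ln\ln n}}$$
for all large $n$. As $\varepsilon\in(0,1)$ was arbitrary, $h_3(n)\ge(1-o(1))\sqrt{\ln n/\ln\ln n}$. $\blacksquare$
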